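# Online covering by unit cubes: coins do not beat the ratio $2^d$

## 1. Cubes, online algorithms, competitive ratio, oblivious inputs

Throughout, $d\ge 1$ is a dimension, fixed unless we say otherwise.

**Definition 1 (cube).** A *cube* is a closed axis-parallel cube of side length $1$ in $\mathbb R^d$, that is, a set $t+[0,1]^d$ with $t\in\mathbb R^d$. The point $t$ is its *corner*. Cubes are the balls of unit diameter for the $L_\infty$ norm.

Example. On the line, $[0,1]$ and $[\tfrac12,\tfrac32]$ are cubes. In any dimension, two points lie in a common cube exactly when they differ by at most $1$ in every coordinate. So $(0,0)$ and $(1,1)$ share a cube in the plane, while $(0,0)$ and $(0,1.01)$ do not.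

**Definition 2 (online covering, cost, OPT).** Points of $\mathbb R^d$ arrive one by one and form an input sequence $\sigma$. When a point arrives, an online algorithm must make sure that it lies in one of the cubes placed so far; if it does not, the algorithm must place a new cube containing it. Cubes are never moved or removed, and the algorithm does not know future points. The cost $\mathsf{ALG}(\sigma)$ is the number of cubes placed. $\mathsf{OPT}(\sigma)$ is the minimum number of cubes that cover all points of $\sigma$.

Example. On the line let $\sigma=(0,\tfrac45,\tfrac32)$. The points $0$ and $\tfrac32$ are at distance more than $1$, so $\mathsf{OPT}(\sigma)\ge2$, and $[0,1],[\tfrac32,\tfrac52]$ show that $\mathsf{OPT}(\sigma)=2$.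

**Definition 3 (Algorithm Grid).** Partition $\mathbb R^d$ into the half-open cells $z+[0,1)^d$, $z\in\mathbb Z^d$. Grid covers a point lying in the cell $z+[0,1)^d$ by the cube $z+[0,1]^d$, placing that cube if it is not there yet.

Example. On the line, for $\sigma=(\tfrac12,\tfrac54)$ Grid places $[0,1]$ and $[1,2]$, although $[\tfrac12,\tfrac32]$ alone covers both points.

**Definition 4 (competitive ratio).** An algorithm has competitive ratio at most $\rho$ if there is a constant $b$ such that $\mathsf{ALG}(\sigma)\le\rho\,\mathsf{OPT}(\sigma)+b$ for every input sequence $\sigma$.

The example here is a fact that we shall need, so we number it.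

**Proposition 1.** Grid has competitive ratio at most $2^d$; more precisely, its cost is at most $2^d\,\mathsf{OPT}(\sigma)$ for every $\sigma$.

Proof. A closed interval $[a,a+1]$ meets exactly two of the cells $[n,n+1)$, $n\in\mathbb Z$, namely those with $n=\lfloor a\rfloor$ and $n=\lfloor a\rfloor+1$. Indeed $a$ lies in the first and $a+1$ in the second, and these two half-open cells fill $[\lfloor a\rfloor,\lfloor a\rfloor+2)$, which contains $[a,a+1]$. Taking products, a closed cube meets exactly $2^d$ cells. All points of $\sigma$ lie in the $\mathsf{OPT}(\sigma)$ cubes of an optimal cover, hence in at most $2^d\,\mathsf{OPT}(\sigma)$ cells, and Grid places at most one cube per cell that contains a point. $\blacksquare$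

**Definition 5 (randomized algorithm, oblivious adversary).** A *randomized online algorithm* is a random choice, with seed $\omega$, of a deterministic online algorithm $\mathsf{ALG}_\omega$. In Definition 4 its cost is replaced by $\mathbb E[\mathsf{ALG}(\sigma)]$. The adversary is *oblivious*: the whole sequence $\sigma$ is fixed in advance, without access to the random choices or the actions of the algorithm.

Example. On the line, cover each uncovered point $p$ by $[p,p+1]$ or $[p-1,p]$, decided by a fair coin. On the fixed input $(0,1)$ the cost is $1$ if the first coin chose $[0,1]$ and $2$ otherwise, so the expected cost is $\tfrac32$; the input $(0,-1)$ also gives $\tfrac32$. An adversary who could watch the coin would always pick the bad one of $1,-1$ and force cost $2$. An oblivious adversary cannot.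

## 2. Is a ratio of $o(2^d)$ possible with coins?

Two facts are given to us. Grid is deterministic and has ratio $2^d$; and every deterministic online algorithm has ratio at least $2^d$. The question, posed in Adrian Dumitrescu and Csaba D. Tóth, "Online unit clustering in higher dimensions", arXiv:1708.02662 (2017), is whether coins help against an oblivious adversary: do there exist randomized online algorithms, one for each $d$, whose competitive ratios satisfy $\rho_d=o(2^d)$ as $d\to\infty$?

The answer is no, in every single dimension and without any loss.

**Theorem 1.** Let $d\ge1$, and suppose that a randomized online algorithm satisfies $\mathbb E[\mathsf{ALG}(\sigma)]\le\rho\,\mathsf{OPT}(\sigma)+b$ for every fixed sequence $\sigma$. Then $\rho\ge2^d$. The value $2^d$ is attained by Algorithm Grid.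

So the optimal randomized competitive ratio is exactly $2^d$ for every $d$, and $\rho_d=o(2^d)$ is impossible. The proof will give the lower bound even for algorithms that may place extra cubes at any time and that know the distribution from which the input is drawn. If some expected cost is infinite, the hypothesis fails and there is nothing to prove, so we take all expected costs to be finite.

## 3. The line by hand: random shifts and unit jumps

**A randomly shifted grid.** To improve the upper bound one might shift the grid by a random vector $s\in[0,1)^d$. This gains nothing. Let $\sigma$ list the $2^d$ vertices of $[0,1]^d$, so $\mathsf{OPT}(\sigma)=1$. In each coordinate, $0$ and $1$ lie in different half-open cells $[s_i+n,s_i+n+1)$, and the closed interval $[s_i+n,s_i+n+1]$ contains both only if $s_i$ is an integer. So with probability $1$ no cube of the shifted grid contains two of these vertices, and the cost is $2^d$. This input is harmless for other algorithms, though: one that starts with $[0,1]^d$ pays $1$. A lower bound needs an input that is bad for all algorithms at once.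

**An adaptive adversary on the line.** Against a deterministic algorithm, present $0$. The algorithm must hold an interval $[a,a+1]\ni0$; say that it placed just this one. If $a>-1$, present a point of $[-1,a)$; if $a=-1$, present $1$. The new point is uncovered and within distance $1$ of $0$, so the cost is $2$ while $\mathsf{OPT}=1$. The choice of the second point uses $a$, and this is what an oblivious adversary does not have.

**Replacing the knowledge by a coin.** Present $0$, then $+1$ or $-1$ with probability $\tfrac12$ each. These two points are at distance $2$, so an interval contains at most one of them. An algorithm holding one interval therefore has the second point covered with probability at most $\tfrac12$, and pays at least $\tfrac32$ on average. In dimension $d$, present $0$ and then a uniformly random vertex of $\{-1,1\}^d$. Two different vertices differ by $2$ in some coordinate, so a cube contains at most one of them, and an algorithm holding one cube pays at least $1+(1-2^{-d})=2-2^{-d}$ on average.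

**Where this stops.** We would like a third point. After $0$ and the vertex $v$, the only cube containing both is their coordinatewise hull. An algorithm that places this hull when $v$ arrives has paid at most $2$, and it covers every continuation that keeps $\mathsf{OPT}=1$. So unit jumps never force more than $2$, in any dimension. The reason can be seen in the *corner set*
$$T=\{t\in\mathbb R^d:\ \text{all points so far lie in } t+[0,1]^d\}.$$
After the point $0$ it is $[-1,0]^d$; after one unit jump it is a single point. One step has consumed all the freedom there was.

## 4. Halving the set of possible corners in all coordinates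

On the line, a point $x$ lies in $[t,t+1]$ exactly when $x-1\le t\le x$. Suppose the corner is still unknown in a short interval $T$, and let $m$ be a point inside it. The point $x_0=m$ keeps the corners $t\le m$ of $T$, and the point $x_1=m+1+\varepsilon$ keeps those with $t\ge m+\varepsilon$. The two points are at distance $1+\varepsilon>1$, so no interval contains both. Yet each leaves about half of $T$. Choosing one of them by a coin is one step of a binary search for a hidden corner, and this can go on for as many steps as we like.

In $\mathbb R^d$ we make this choice in all coordinates simultaneously. The next point is then one of $2^d$ equally likely candidates, no cube contains two of them, and all $2^d$ continuations remain possible. An algorithm with $X$ cubes has the next point covered with probability at most $X/2^d$, so it keeps paying as long as $X$ is below $2^d$. With one coordinate at a time there would be only two candidates per step, and this counting would give only the bound $2$.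

Here is the search with integers. Scale by $L$, so that a cube has side $L$. Let the hidden corner be an integer $t\in\{0,\dots,2^N-1\}$ in each coordinate. When its first $k-1$ binary digits are known, $t$ lies in a block of $2^{N-k+1}$ consecutive integers. For the lower half of the block we use the largest element of that half; for the upper half we use the smallest element of that half plus $L$. The two candidates differ by $L+1$.

**Construction.** Fix integers $N\ge1$ and $L\ge1$ with $2^{N-1}\le L+1$; for every $N$ such an $L$ exists. For $b^1,\dots,b^N\in\{0,1\}^d$ define, for $i=1,\dots,d$ and $1\le k\le N$,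
$$A^k_i=\sum_{j\le k}b^j_i\,2^{N-j},\qquad x^k_i=A^{k-1}_i+2^{N-k}-1+b^k_i(L+1),\qquad p^k=\tfrac1L\,x^k\in\tfrac1L\mathbb Z^d, \tag{1}$$
with $A^0_i=0$. The point $p^k$ depends only on $b^1,\dots,b^k$. For fixed $b^1,\dots,b^{k-1}$, the *candidates* for $p^k$ are its $2^d$ values as $b^k$ ranges over $\{0,1\}^d$.

Example. Let $d=1$, $N=3$, $L=3$ and bits $1,0,1$. Step 1 has the candidates $x=3$ and $x=7$; the bit $1$ gives $x^1=7$ and $A^1=4$. Step 2 has the candidates $5$ and $9$; the bit $0$ gives $x^2=5$ and $A^2=4$. Step 3 has the candidates $4$ and $8$; the bit $1$ gives $x^3=8$ and $A^3=5$. All of $7,5,8$ lie in $[5,8]=[A^3,A^3+L]$, and each pair of candidates differs by $4=L+1$.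

**Lemma 2.** (i) For fixed $b^1,\dots,b^{k-1}$, no cube contains two of the $2^d$ candidates for $p^k$. (ii) With $t=A^N$, the points $p^1,\dots,p^N$ all lie in the cube $\frac1Lt+[0,1]^d$. (iii) All points and candidates lie in $Q=[0,4]^d$.

Proof. For (i), two distinct vectors $b^k$ differ in some coordinate $i$. The terms $A^{k-1}_i+2^{N-k}-1$ are the same for both, so the two candidates differ in coordinate $i$ by exactly $(L+1)/L>1$.

For (ii) we show $t_i\le x^k_i\le t_i+L$ for all $i,k$. Drop the index $i$. By definition $t=A^{k-1}+b^k2^{N-k}+u$, where
$$0\le u=\sum_{j>k}b^j2^{N-j}\le 2^{N-k}-1 .$$

If $b^k=0$, then $A^{k-1}\le t\le A^{k-1}+2^{N-k}-1=x^k$, so $t\le x^k$. Also $x^k\le t+2^{N-k}-1\le t+L$, because $2^{N-k}\le2^{N-1}\le L+1$.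

If $b^k=1$, then $A^{k-1}+2^{N-k}\le t\le A^{k-1}+2^{N-k+1}-1$ and $x^k=A^{k-1}+2^{N-k}+L$. The lower bound on $t$ gives $x^k\le t+L$. The upper bound on $t$ gives $t\le x^k$ as soon as $2^{N-k+1}-1\le2^{N-k}+L$, which is equivalent to $2^{N-k}\le L+1$ and hence true.

For (iii), every candidate is the point $p^k$ for some choice of bits, so by (ii) each of its scaled coordinates satisfies
$$0\le x^k_i\le t_i+L\le2^N-1+L\le2(L+1)-1+L=3L+1\le4L .\qquad\blacksquare$$

## 5. Proof of Theorem 1

We use one elementary recursion, stated for a general number $r$ of candidates because it returns later.

**Lemma 3.** Let $r\ge1$ and let $X_0,\dots,X_N\ge0$ be random variables with finite expectations and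
$$\mathbb E[X_k]\ge\mathbb E[X_{k-1}]+1-\tfrac1r\,\mathbb E[X_{k-1}]\qquad(1\le k\le N). \tag{2}$$
Then $\mathbb E[X_N]\ge r\bigl(1-(1-\tfrac1r)^N\bigr)$.

Proof. Subtract (2) from $r$:
$$r-\mathbb E[X_k]\le r-\mathbb E[X_{k-1}]-1+\tfrac1r\mathbb E[X_{k-1}]=\bigl(1-\tfrac1r\bigr)\bigl(r-\mathbb E[X_{k-1}]\bigr).$$
Since $1-\frac1r\ge0$, iteration gives $r-\mathbb E[X_N]\le(1-\frac1r)^N(r-\mathbb E[X_0])\le(1-\frac1r)^N\,r$. $\blacksquare$

Write
$$v_N=2^d\bigl(1-(1-2^{-d})^N\bigr).$$
For $d=1$ this is $2-2^{1-N}$, with values $1,\tfrac32,\tfrac74,\dots$; the value $\tfrac32$ is the one found by hand in Section 3. For fixed $d$, $v_N\to2^d$ as $N\to\infty$.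

**Step 1: the random input.** The additive constant $b$ must be made harmless, so we use many independent clusters. Let $M\ge1$. For $q=0,\dots,M-1$ let cluster $q$ be an independent copy of the construction (1), with vectors $b^{q,1},\dots,b^{q,N}$, translated by $6q\,e_1$. All vectors $b^{q,k}\in\{0,1\}^d$ are independent and uniform. The clusters are presented one after another. By Lemma 2(iii), the points and candidates of cluster $q$ lie in $Q_q=Q+6q\,e_1$, whose first coordinates fill $[6q,6q+4]$. Different $Q_q$ are separated by gaps of length at least $2$ in the first coordinate, so a cube meets at most one of them. Hence at least $M$ cubes are needed, and by Lemma 2(ii) $M$ suffice: $\mathsf{OPT}=M$ for every outcome.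

**Step 2: the cost of a deterministic algorithm.** We show that every deterministic online algorithm $D$, possibly placing extra cubes at any time, with finite cost on all these inputs, satisfies $\mathbb E_\sigma[D(\sigma)]\ge Mv_N$. Fix a cluster $q$. For $1\le k\le N$ let $X_{k-1}$ be the number of placed cubes meeting $Q_q$ just before the $k$-th point of cluster $q$ arrives, and let $X_N$ be this number at the end of the input. Clearly $X_k\ge X_{k-1}$.

Condition on all bits used before step $k$ of cluster $q$. Since $D$ is deterministic, the cubes present when the $k$-th point arrives are determined. The vector $b^{q,k}$ is still uniform, so the new point is uniform among $2^d$ candidates. By Lemma 2(i) each cube contains at most one candidate, and only cubes meeting $Q_q$ can contain any. So at most $X_{k-1}$ candidates are covered, and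
$$\Pr[\text{the new point is already covered}\mid\text{past}]\le X_{k-1}/2^d. \tag{3}$$
If the new point is uncovered, $D$ must place a cube containing it. That cube meets $Q_q$, so $X_k\ge X_{k-1}+1$. Hence $\mathbb E[X_k\mid\text{past}]\ge X_{k-1}+1-X_{k-1}/2^d$. Taking expectations gives (2) with $r=2^d$, and Lemma 3 gives $\mathbb E[X_N]\ge v_N$. Cubes meeting different $Q_q$ are different, so we may add over the $M$ clusters: $\mathbb E_\sigma[D(\sigma)]\ge Mv_N$. Nothing here depended on what $D$ knows about the distribution.

**Step 3: from a random input to a fixed one.** We must produce one sequence that does not depend on the coins of the algorithm. Let $\mathsf{ALG}$ be as in Theorem 1. The input distribution has finite support, and expected costs are finite, so for almost every $\omega$ the algorithm $\mathsf{ALG}_\omega$ has finite cost on all inputs in the support. By Tonelli's theorem and Step 2,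
$$\mathbb E_\sigma\,\mathbb E_\omega[\mathsf{ALG}_\omega(\sigma)]=\mathbb E_\omega\,\mathbb E_\sigma[\mathsf{ALG}_\omega(\sigma)]\ge Mv_N .$$
So some fixed $\sigma$ in the support has $\mathbb E[\mathsf{ALG}(\sigma)]\ge Mv_N$, and $\mathsf{OPT}(\sigma)=M$.

**Step 4: the limits.** For this $\sigma$ the hypothesis gives $\rho M+b\ge Mv_N$, that is, $\rho\ge v_N-b/M$. The constant $b$ depends on neither $M$ nor $N$. Letting $M\to\infty$ gives $\rho\ge v_N$, and then $N\to\infty$ gives $\rho\ge2^d$. That Grid attains $2^d$ is Proposition 1. $\blacksquare$

## 6. The single-cluster distribution: high probability and the exact value $v_N$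

**Theorem 2.** Consider the distribution of a single cluster ($M=1$, so $\mathsf{OPT}=1$), with $2^{N-1}\le L+1$. Every online algorithm places at least $2^d$ cubes with probability at least $1-2^d(1-2^{-d})^N$. Its expected cost is at least $v_N$; and if $L\ge2^N$, the least possible expected cost against this distribution, over all online algorithms, is exactly $v_N$.

**Step 1: the tail bound.** It suffices to treat a deterministic algorithm; for a randomized one, apply the result for each seed and average. Define $X_0,\dots,X_N$ as in Section 5 with $Q_0=Q$, and put $Z_k=\max(2^d-X_k,0)$, an integer. If $Z_{k-1}=0$, then $Z_k=0$. If $Z_{k-1}>0$, then by (3) the new point is uncovered with conditional probability at least $1-X_{k-1}/2^d=Z_{k-1}/2^d$. In that case $X_k\ge X_{k-1}+1$ and $Z_{k-1}\ge1$, so $Z_k\le Z_{k-1}-1$; otherwise $Z_k\le Z_{k-1}$. In all cases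
$$\mathbb E[Z_k\mid\text{past}]\le(1-2^{-d})Z_{k-1}.$$
Since $Z_0\le2^d$, we get $\mathbb E[Z_N]\le2^d(1-2^{-d})^N$. By Markov's inequality, $\Pr[X_N<2^d]=\Pr[Z_N\ge1]\le2^d(1-2^{-d})^N$, and the cost is at least $X_N$.

**Step 2: the lower bound on the expectation.** If the expected cost is infinite there is nothing to show. Otherwise Step 2 of Section 5 with $M=1$, averaged over seeds, gives at least $v_N$.

**Step 3: an algorithm that pays $v_N$.** Let $L\ge2^N$. We look for a grid in which the cell of $p^k$ depends only on the vector $b^k$. Consider one coordinate and write $A=A^{k-1}_i$. As a sum of some of the numbers $2^{N-1},\dots,2^{N-k+1}$, it satisfies $0\le A\le2^N-2^{N-k+1}$.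

If $b^k_i=0$, then $x^k_i=A+2^{N-k}-1$ lies in $[0,2^N-2^{N-k}-1]\subset[0,2^N-2]$. If $b^k_i=1$, then $x^k_i=A+2^{N-k}+L$ lies in $[L+1,L+2^N-2^{N-k}]\subset[L+1,L+2^N-1]$.

In the scaled coordinate use the cell $[-\frac12,L-\frac12)$ and its translates by multiples of $L$; after dividing by $L$ these are cells of length $1$. Because $2^N\le L$, we have $2^N-2<L-\frac12$, so every value with $b^k_i=0$ lies in $[-\frac12,L-\frac12)$. Also $L+2^N-1\le2L-1<2L-\frac12$, so every value with $b^k_i=1$ lies in the next cell $[L-\frac12,2L-\frac12)$. Thus, in the product grid, two points $p^k$ lie in the same cell exactly when their vectors $b^k$ agree.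

Algorithm Grid with this shifted grid pays the number of distinct vectors among $b^1,\dots,b^N$. A given vector of $\{0,1\}^d$ is missing with probability $(1-2^{-d})^N$, so the expected number of distinct vectors is $2^d\bigl(1-(1-2^{-d})^N\bigr)=v_N$. With Step 2, the minimum is exactly $v_N$. $\blacksquare$

## 7. Fractional covers

**Definition 6 (fractional algorithm).** A fractional online algorithm maintains finitely supported weights $w_C\ge0$ on cubes $C$ that never decrease. After each arrival, the cubes containing the arrived point must have total weight at least $1$. The cost is the total weight.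

Example. On the line, give $[0,1]$ and $[-1,0]$ weight $\frac12$ each when the point $0$ arrives. If the next point is $1$, the weight $\frac12$ already covers it, so raising $w_{[0,1]}$ by $\frac12$ suffices. The cost is $\frac32$, without any coin.

**Theorem 3.** Every (deterministic or randomized) online fractional algorithm has competitive ratio at least $2^d$.

Proof. Use the random input of Section 5 and first a deterministic fractional algorithm. Fix a cluster $q$; now let $X_{k-1}$ be the total weight of cubes meeting $Q_q$ just before its $k$-th point arrives, and $X_N$ the same at the end of the input. These are finite, and bounded on the finitely many inputs. Condition on the past, and let $c$ be the total weight already on cubes containing the new point. By Lemma 2(i), each cube contributes its weight to at most one of the $2^d$ candidates, and only cubes meeting $Q_q$ contribute. So the values of $c$ at the $2^d$ candidates sum to at most $X_{k-1}$, and $\mathbb E[c\mid\text{past}]\le X_{k-1}/2^d$. After the arrival, the cubes containing the new point have total weight at least $1$, and they all meet $Q_q$; since no weight decreases, $X_k\ge X_{k-1}+\max(1-c,0)\ge X_{k-1}+1-c$. Taking expectations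 gives (2) with $r=2^d$, so $\mathbb E[X_N]\ge v_N$ by Lemma 3. A cube meets at most one $Q_q$, so the expected total weight is at least $Mv_N$.

For a randomized fractional algorithm (a random choice of a deterministic one), average over the seed and exchange the expectations by Tonelli. As in Step 3 of Section 5, some fixed $\sigma$ with $\mathsf{OPT}(\sigma)=M$ has expected cost at least $Mv_N$. If the expected cost is at most $\rho\,\mathsf{OPT}+b$ on every input, then $\rho M+b\ge Mv_N$. Letting $M\to\infty$ and then $N\to\infty$ gives $\rho\ge2^d$. $\blacksquare$

## 8. Inputs in $\frac1L\mathbb Z^d$: how much precision is needed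

The construction for large $N$ needs a large $L$, that is, points with fine coordinates. This section measures how fine they must be.

**Theorem 4.** Let all input points lie in $\frac1L\mathbb Z^d$, where $L\ge1$ is an integer.

(a) Every randomized or fractional online algorithm has ratio at least $2^d\bigl(1-(1-2^{-d})^N\bigr)\ge(1-\frac1e)\min(2^d,N)$, where $N=1+\lfloor\log_2(L+1)\rfloor$.

(b) There is an online fractional algorithm with ratio at most $4+2d\log_2(L+1)$.

(c) There is a randomized online algorithm with ratio at most $1+d\ln(L+1)\bigl(4+2d\log_2(L+1)\bigr)=O\bigl(d^2\log^2(L+1)\bigr)$.

For instance, if $L=1$ then $N=2$, and (a) gives $v_2=2-2^{-d}$, the unit-jump bound of Section 3.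

Now let $L=L_d$ depend on $d$. If $\log(L_d+1)=\Omega(2^d)$, then $N\ge\log_2(L_d+1)$ and (a) show that the ratio is $\Omega(2^d)$. If $\log(L_d+1)=o(2^{d/2}/d)$, then (c) shows that a ratio of $o(2^d)$ is possible. Conversely to the first statement, if the ratio is forced to be $\Omega(2^d)$, then by (c) $d^2\log^2(L_d+1)=\Omega(2^d)$, so $\log(L_d+1)=\Omega(2^{d/2}/d)$. In this sense, input precision doubly exponential in $d$ is both sufficient and necessary for an $\Omega(2^d)$ lower bound.

**Proof of (a).** We have $2^{N-1}\le L+1$, so the construction (1) is available with this $N$ and $L$. Its points lie in $\frac1L\mathbb Z^d$, and so do their translates by $6q\,e_1$. Section 5 (and Section 7 for fractional algorithms), with this $N$ fixed and $M\to\infty$, gives ratio at least $v_N$. For the second inequality put $q=2^{-d}$. Then $(1-q)^N\le e^{-qN}$. The function $1-e^{-y}$ is concave, equals $0$ at $0$ and $1-\frac1e$ at $1$, and is increasing; so $1-e^{-y}\ge(1-\frac1e)\min(1,y)$ for all $y\ge0$. With $y=qN$, multiply by $2^d$.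

**Lattice cubes.** For (b) and (c) we restrict to finitely many cubes per point. A *lattice cube* is a cube with corner in $\frac1L\mathbb Z^d$. For example, with $d=1$ and $L=2$ the point $0$ lies in the lattice cubes with corners $-1,-\frac12,0$. In general each $p\in\frac1L\mathbb Z^d$ lies in exactly
$$m=(L+1)^d$$
lattice cubes: in each coordinate the scaled corner is one of the $L+1$ integers $Lp_i-L,\dots,Lp_i$. Likewise a lattice cube contains exactly $m$ points of $\frac1L\mathbb Z^d$.

Moreover, the points of $\frac1L\mathbb Z^d$ in an arbitrary cube $a+[0,1]^d$ all lie in the lattice cube with corner $a'=(\lceil La_i\rceil/L)_i$. Indeed, if an integer $y$ satisfies $La_i\le y\le La_i+L$, then $\lceil La_i\rceil\le y\le\lceil La_i\rceil+L$. So an optimal cover may be assumed to use lattice cubes, and every cube contains at most $m$ points of $\frac1L\mathbb Z^d$.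

**Proof of (b).** All weights start at $0$. When $p$ arrives, as long as $S=\sum_{C\ni p}w_C<1$ (the sum is over lattice cubes), do an *iteration*: for all lattice cubes $C\ni p$, set $w_C\leftarrow2w_C+\frac1m$. There are $m$ such cubes, so an iteration changes $S$ to $2S+1\ge1$. Thus there is at most one iteration per arrival, and the covering condition holds afterwards. In the example with $d=1$, $L=2$ and first point $0$, the three cubes receive weight $\frac13$ each.

An iteration increases the total weight by $\sum_{C\ni p}(w_C+\frac1m)=S+1<2$. To count iterations, fix an optimal cover by lattice cubes for the whole input and charge each iteration to a cube $C^*\ni p$ of that cover. We claim that after $j$ iterations charged to $C^*$, $w_{C^*}\ge(2^j-1)/m$. This holds for $j=0$. A charged iteration applies the increasing map $w\mapsto2w+\frac1m$ to $w_{C^*}$, and $2(2^j-1)/m+1/m=(2^{j+1}-1)/m$; other iterations do not lower $w_{C^*}$.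

An iteration charged to $C^*$ happens only while $w_{C^*}\le S<1$. So if $j\ge1$ iterations are charged to $C^*$, then just before the last of them $(2^{j-1}-1)/m\le w_{C^*}<1$. Hence $2^{j-1}<m+1$ and
$$j<1+\log_2(m+1)\le1+\log_2(2m)=2+\log_2m=2+d\log_2(L+1).$$
Each iteration costs less than $2$, so the total weight is at most $2\bigl(2+d\log_2(L+1)\bigr)\mathsf{OPT}$.

**Proof of (c).** We round the weights of (b) with one threshold per cube. Run (b) on all arrivals. Let $\lambda=d\ln(L+1)$, and draw for each lattice cube an independent $E_C$ with $\Pr[E_C>y]=e^{-y}$ for $y\ge0$. Call $C$ *selected* once $\lambda w_C\ge E_C$ and $w_C>0$. When $p$ arrives, update the weights. If $p$ was already covered by a placed cube, do nothing else. Otherwise place a selected cube containing $p$ if one exists; if none exists, place any cube containing $p$, called a *backup*. The weights are determined by the input and do not depend on the $E_C$.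

First we count the non-backup cubes. Each is selected, and it is placed as a non-backup only once, since afterwards all its points are covered. With final weights, a cube is selected with probability $1-e^{-\lambda w_C}\le\lambda w_C$. So by (b) the expected number of non-backup cubes is at most
$$\sum_C\lambda w_C\le d\ln(L+1)\bigl(4+2d\log_2(L+1)\bigr)\mathsf{OPT}.$$

Next we count the backups. A backup occurs only at the first arrival of a point $p$, because afterwards $p$ is covered. After the update at that moment, $\sum_{C\ni p}w_C\ge1$. By independence, no selected cube contains $p$ with probability
$$\prod_{C\ni p}e^{-\lambda w_C}=e^{-\lambda\sum_{C\ni p}w_C}\le e^{-\lambda}=(L+1)^{-d}.$$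
Every cube contains at most $(L+1)^d$ points of $\frac1L\mathbb Z^d$, so there are at most $(L+1)^d\,\mathsf{OPT}$ distinct input points. The expected number of backups is therefore at most $\mathsf{OPT}$. Adding the two contributions gives the bound in (c), and it is $O(d^2\log^2(L+1))$ since $d\log_2(L+1)\ge1$. $\blacksquare$

## 9. Translates of a convex body

Replace the cubes by the translates of a fixed convex body $K\subset\mathbb R^d$ (compact, convex, with nonempty interior), and let $\mathsf{OPT}$ count translates of $K$. Put $K-K=\{x-y:x,y\in K\}$. Two points $x,y$ lying in one translate of $K$ satisfy $x-y\in K-K$.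

**Definition 7.** Let $a(K)$ be the maximum size $r$ of a set $\{v_1,\dots,v_r\}\subset K$ with $v_i-v_j\in\partial(K-K)$ for all $i\ne j$.

Equivalently, for all $i\ne j$ the body $K$ has distinct parallel supporting hyperplanes through $v_i$ and $v_j$. Indeed, $v_i-v_j\in\partial(K-K)$ means that some nonzero linear functional $u$ attains its maximum over $K-K$ at $v_i-v_j$. That maximum is $\max_Ku-\min_Ku$. So the condition says $u(v_i)=\max_Ku$ and $u(v_j)=\min_Ku$, and these values differ because $K$ has interior points.

The maximum exists, since every such set has at most $2^d$ elements. The sets $\frac12(v_i+K)$ lie in $K$ by convexity and have volume $2^{-d}\operatorname{vol}(K)$. Their interiors are disjoint: if $v_i+x=v_j+y$ with $x,y\in\operatorname{int}K$, then $v_i-v_j=y-x$ would be interior to $K-K$.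

Examples. The following sets qualify.

- For the cube $[0,1]^d$, the $2^d$ vertices: two of them differ by $\pm1$ in some coordinate, and $K-K=[-1,1]^d$.
- For the $L_1$ ball, the $2d$ points $\pm e_i$: all differences have $L_1$ norm $2$, and $K-K$ is the $L_1$ ball of radius $2$.
- For a simplex, its $d+1$ vertices: the barycentric coordinate belonging to $v_i$ has range $[0,1]$ on $K$, and it equals $1$ at $v_i$ and $0$ at $v_j$.
- For every body, the two endpoints $v_1,v_2$ of a diameter: with $u=v_1-v_2$, every $x,y\in K$ satisfy $\langle u,x-y\rangle\le|u|\,|x-y|\le|u|^2$, with equality at $x-y=v_1-v_2$.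

**Theorem 5.** Every randomized online algorithm for covering by translates of $K$ has competitive ratio at least $r$ for every such set $\{v_1,\dots,v_r\}$, that is, at least $a(K)$.

The examples give the lower bounds $2^d$, $2d$, $d+1$ and $2$ respectively.

**Step 1: a tree of candidates.** We need random points with $r$ candidates at each step, no two candidates in a common translate, and all points of a branch in one translate. As for the cube, we shrink a set of possible positions, but now by open sets. Translating $K$ together with the set changes no difference $v_i-v_j$ and no family of translates, so assume $0\in\operatorname{int}K$. Fix $N\ge1$. For words $s=(s_1,\dots,s_k)\in\{1,\dots,r\}^k$ we define points $p(s)$ for $1\le k\le N$ and nonempty open sets $F(s)$ for $0\le k\le N$. Let $F(\emptyset)$ be the open unit ball. Given $F=F(s)$ with $k<N$, choose $c\in F$ and $0<\varepsilon\le\frac12$ so small that $c+2\varepsilon v_j\in F$ for all $j$. For $j=1,\dots,r$ put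
$$p(sj)=c+(1+\varepsilon)v_j,\qquad F(sj)=F\cap\bigl(p(sj)-\operatorname{int}K\bigr). \tag{4}$$

**Step 2: the four properties.**

The set $F(sj)$ is open and nonempty. The point $t=c+2\varepsilon v_j$ lies in $F$, and $p(sj)-t=(1-\varepsilon)v_j$. This lies in $\operatorname{int}K$, being a convex combination of $v_j\in K$ and the interior point $0$ with positive weight $\varepsilon$ on $0$. So $t\in F(sj)$.

No translate of $K$ contains two of $p(s1),\dots,p(sr)$. Otherwise $w=(1+\varepsilon)(v_i-v_j)\in K-K$ for some $i\ne j$. Then $v_i-v_j=\frac1{1+\varepsilon}w+\frac\varepsilon{1+\varepsilon}\cdot0$ would be an interior point of the convex set $K-K$, because $0$ is interior to $K-K$. This contradicts $v_i-v_j\in\partial(K-K)$.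

All points of a branch fit in one translate. Let $s$ have length $N$ and let $t\in F(s)$. By (4) the sets are nested, so $t\in p(s_1\cdots s_k)-\operatorname{int}K$ for each $k\le N$, that is, $p(s_1\cdots s_k)\in t+K$.

All points lie in a bounded set. Each $c$ lies in the open unit ball, so $|p(sj)|\le R:=1+\frac32\max_j|v_j|$.

**Step 3: the random input.** Choose $s_1,\dots,s_N$ independent and uniform in $\{1,\dots,r\}$; the cluster is $p(s_1),p(s_1s_2),\dots,p(s_1\cdots s_N)$. Take $M$ independent clusters, presented one after another, with cluster $q$ translated by $q(2R+\operatorname{diam}K+1)e_1$ for $q=0,\dots,M-1$. Let $Q_q$ be the closed ball of radius $R$ translated in the same way. Two different $Q_q$ have distance at least $\operatorname{diam}K+1$, so a translate of $K$ meets at most one of them. By the third property, $\mathsf{OPT}=M$ always.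

**Step 4: the counting.** Let $D$ be a deterministic online algorithm with finite cost on these inputs. For cluster $q$ let $X_{k-1}$ be the number of placed translates meeting $Q_q$ just before its $k$-th point arrives, and $X_N$ this number at the end. Given the past, the placed translates are determined, and the new point is uniform among $r$ candidates. Each translate contains at most one of these, and only translates meeting $Q_q$ contain any. So the new point is already covered with conditional probability at most $X_{k-1}/r$; otherwise $X_k\ge X_{k-1}+1$. Since $X_k\ge X_{k-1}$ always, taking expectations gives (2), and Lemma 3 gives $\mathbb E[X_N]\ge r\bigl(1-(1-\frac1r)^N\bigr)$. Summing over $q$, $\mathbb E_\sigma[D(\sigma)]\ge M\,r\bigl(1-(1-\frac1r)^N\bigr)$.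

**Step 5: the limits.** Let a randomized algorithm satisfy $\mathbb E[\mathsf{ALG}(\sigma)]\le\rho\,\mathsf{OPT}(\sigma)+b$ for every $\sigma$. The input distribution is finite, so for almost every seed the cost is finite on all its inputs. Averaging Step 4 over the seed and exchanging the expectations by Tonelli gives a fixed $\sigma$ with $\mathsf{OPT}(\sigma)=M$ and
$$\rho M+b\ge\mathbb E[\mathsf{ALG}(\sigma)]\ge M\,r\bigl(1-(1-\tfrac1r)^N\bigr).$$
Letting $M\to\infty$ yields $\rho\ge r\bigl(1-(1-\frac1r)^N\bigr)$ for every $N$, and letting $N\to\infty$ yields $\rho\ge r$. $\blacksquare$
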